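\title{Partial knots of symmetric unions: an obstruction beyond determinants and $p$-colorings}

\begin{abstract}
Two knots are symmetrically related if they are the partial knots of two symmetric union presentations of one knot. We show that there are knots with the same determinant and the same number of $p$-colorings for every prime $p$ that are not symmetrically related; one pair is $T(2,243)\#T(2,3)\#T(2,3)\#T(2,3)$ and $T(2,9)\#T(2,9)\#T(2,9)\#T(2,9)$. The tool is an extension theorem: if $K$ is a symmetric union with partial knot $J$, then the first homology of the double branched cover of $K$ is an extension of that of $J$ by itself. For symmetrically related knots, the exponent of each of the two groups therefore divides the square of the exponent of the other. We use this to build arbitrarily large families of pairwise unrelated knots with equal determinants and coloring numbers, and we show that the exponent bound is sharp among such knots.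
\end{abstract}

\section{Introduction}\label{sec:intro}

Knots lie in $S^3$, and $-J$ denotes the mirror image of $J$. The connected sum $J\#-J$ has a diagram that is symmetric under reflection in a line. A symmetric union is obtained from such a diagram by twisting pairs of mirror-image strands around each other along that line. We use Lamm's definition.

Let $D$ be a diagram of a knot $J$ in the half-plane to the right of a vertical line $\ell$, the \emph{axis}, and let $D^*$ be the reflection of $D$ in $\ell$; it is a diagram of $-J$. Choose disjoint disks $B_0,B_1,\dots,B_k$ centered on $\ell$ such that each $B_i$ meets $D\cup D^*$ in exactly two strands: a short vertical segment $a_i$ of $D$ and its mirror image $a_i^*$. Replace the two strands in $B_0$ by the \emph{$\infty$-tangle}, two horizontal arcs that cross $\ell$ and join $D$ to $D^*$. For $i=1,\dots,k$ replace the two strands in $B_i$ by a \emph{twist tangle}, in which they twist around each other through $n_i\in\mathbb{Z}$ half-twists with all $|n_i|$ crossings on $\ell$; the disk $B_i$ may instead receive an $\infty$-tangle, provided that the final result is a knot. A knot $K$ with a diagram obtained in this way is a \emph{symmetric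 union}, and $J$ is the \emph{partial knot} of this presentation of $K$. Figure~\ref{fig:ring} in Section~\ref{sec:pairs} shows an example with $k=1$. For $k=0$ we recover $J\#-J$. Every symmetric union is a ribbon knot, that is, it bounds an immersed disk with only ribbon singularities.

One knot can have presentations with different partial knots, and we ask how much of $J$ the knot $K$ remembers. Knots $J$ and $J'$ are \emph{symmetrically related}, written $J\sim J'$, if some ribbon knot $K$ has two symmetric union presentations, one with partial knot $J$ and one with partial knot $J'$. The relation is symmetric, and the presentation with $k=0$ gives $J\sim J$.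

Two invariants are known to constrain the relation. An \emph{arc} of a diagram is a maximal piece running from one under-crossing to the next; a component without under-crossings is a single arc. For a prime $p$, a \emph{$p$-coloring} assigns elements of $\mathbb{Z}_p$ to the arcs so that $2x=y+z$ at each crossing, where $x$ is the label of the over-arc and $y,z$ are the labels of the two under-arcs. The number $\operatorname{col}_p(J)$ of $p$-colorings, constant ones included, is a knot invariant; for the trefoil $\operatorname{col}_3=9$. Write $\det(J)$ for the knot determinant. The known results are: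
\begin{itemize}
\item (Lamm) if $J\sim J'$, then $\det(J)=\det(J')$;
\item if $J$ is the partial knot of a symmetric union presentation of $K$, then for every odd prime $p$
\begin{equation}\label{eq:known}
\operatorname{col}_p(J)\le \operatorname{col}_p(K)\le \operatorname{col}_p(J)^2/p .
\end{equation}
\end{itemize}
For $J\sim J'$, the second result gives $\operatorname{col}_p(J)\le\operatorname{col}_p(J')^2/p$ and the same inequality with $J,J'$ exchanged. Neither result obstructs a pair whose determinants and coloring numbers agree. The following question was posed in \cite{CDD}.

\begin{quote}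
\emph{Do there exist knots $J$ and $J'$ with $\det(J)=\det(J')$ and $\operatorname{col}_p(J)=\operatorname{col}_p(J')$ for all primes $p$ that are not symmetrically related?}
\end{quote}

The answer is yes. For odd $q$, let $T(2,q)$ be the torus knot obtained by closing a two-strand braid with $q$ half-twists.

\begin{theorem}\label{thm:answer}
There exist knots $J,J'$ with $\det(J)=\det(J')$ and $\operatorname{col}_p(J)=\operatorname{col}_p(J')$ for all primes $p$ that are not symmetrically related. For example,
\[
J=T(2,243)\#T(2,3)\#T(2,3)\#T(2,3),\qquad J'=T(2,9)\#T(2,9)\#T(2,9)\#T(2,9),
\]
both of determinant $3^8$.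
\end{theorem}

Both invariants come from one finite abelian group, $A(J)\cong H_1(\Sigma_2(J);\mathbb{Z})$, where $\Sigma_2(J)$ is the double cover of $S^3$ branched along $J$. The determinant is the order of $A(J)$, and $\operatorname{col}_p(J)$ records the number of cyclic summands of its $p$-part. Order and ranks do not determine a group: $\mathbb{Z}_{27}\oplus\mathbb{Z}_3$ and $\mathbb{Z}_9\oplus\mathbb{Z}_9$ share them. So one expects the finer structure of $A(J)$ to give a further obstruction. The first guess, that $J\sim J'$ forces $A(J)\cong A(J')$, is false (Remark~\ref{rem:rank}). What is true is a statement about one presentation at a time.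

\begin{theorem}\label{thm:extension}
Let $K$ be a symmetric union with partial knot $J$. There is a short exact sequence
\[
0\to A(J)\to A(K)\to A(J)\to 0 .
\]
\end{theorem}

For $K=J\#-J$ the extension is the direct sum; twisting along the axis can change the extension but not its two ends. If $J\sim J'$, one group is an extension of $A(J)$ by itself and also of $A(J')$ by itself, and this bounds how far the two groups can differ (Theorem~\ref{thm:obstruction}).

The proof of Theorem~\ref{thm:extension} uses colorings with values in a divisible group in place of $\mathbb{Z}_p$ (Section~\ref{sec:group}). A coloring of $K$ is compared with its own mirror image in Section~\ref{sec:pairs}, where the method is carried out by hand for the partial knot $T(2,q)$; the general case is Section~\ref{sec:extension}. Section~\ref{sec:obstruction} proves Theorem~\ref{thm:answer} and produces large families of examples, and Section~\ref{sec:sharp} shows that the bound on exponents cannot be improved.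

\section{The coloring group of a knot}\label{sec:group}

Let $D$ be a diagram of a knot $J$, and let $C(D)$ be the abelian group generated by the arcs of $D$ with one relation $2x=y+z$ for each crossing. For an abelian group $M$, an \emph{$M$-coloring} of $D$ is a labeling of the arcs by elements of $M$ satisfying these relations; the colorings form the group $\operatorname{Col}_M(D)=\operatorname{Hom}(C(D),M)$. We use the same definition for link diagrams and for diagrams from which some short crossing-free segments have been removed.

Sending every arc to $1$ respects the relations and defines a homomorphism $C(D)\to\mathbb{Z}$. For any arc $a$ it is split by $1\mapsto a$. Hence $C(D)\cong\mathbb{Z}\oplus A$, where $A$ is the kernel, and $A\cong C(D)/\langle a\rangle$. It follows that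
\begin{equation}\label{eq:hom}
\operatorname{Hom}(A,M)\;\cong\;\{c\in\operatorname{Col}_M(D): c(a)=0\}\;\cong\;\operatorname{Col}_M(D)/\{\text{constants}\}.
\end{equation}
For the trefoil with arcs $x,y,z$, setting $x=0$ turns $2x=y+z$ into $z=-y$ and the other two relations into $3y=0$, so $A\cong\mathbb{Z}_3$. We use the following standard facts; see \cite[Ch.~9]{Lic} and \cite{BZ}.
\begin{itemize}
\item[(A1)] $A\cong H_1(\Sigma_2(J);\mathbb{Z})$. In particular $A=A(J)$ is an invariant of the knot $J$.
\item[(A2)] $A(J)$ is finite of order $\det(J)$, and this number is odd.
\item[(A3)] $A(J_1\#J_2)\cong A(J_1)\oplus A(J_2)$ and $A(-J)\cong A(J)$.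
\item[(A4)] $A(T(2,q))\cong\mathbb{Z}_q$ for odd $q$.
\end{itemize}
A connected sum depends in general on orientations of the summands. By \emph{a connected sum} of two unoriented knots we mean one formed with some choice of orientations; (A3) holds for every choice.

For a finite abelian group $G$ and a prime $p$, the \emph{$p$-rank} $r_p(G)=\dim_{\mathbb{Z}_p}G/pG$ is the minimal number of generators of the $p$-part of $G$, and also the number of its cyclic summands of $p$-power order. Passing to a subgroup or a quotient does not increase $r_p$. Since $\operatorname{Hom}(A,\mathbb{Z}_p)=\operatorname{Hom}(A/pA,\mathbb{Z}_p)$,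
\begin{equation}\label{eq:col}
\operatorname{col}_p(J)=|\operatorname{Hom}(\mathbb{Z}\oplus A(J),\mathbb{Z}_p)|=p^{\,1+r_p(A(J))}.
\end{equation}
So $J$ and $J'$ have equal determinants and equal $\operatorname{col}_p$ for all $p$ exactly when $A(J)$ and $A(J')$ have the same order and the same $p$-rank for all $p$. We write $e(J)$ for the \emph{exponent} of $A(J)$, the least $e\ge1$ with $eA(J)=0$.

To see all of $A(J)$ we need a group of colors that contains every cyclic group of odd order. Let $\Omega$ be the subgroup of elements of odd order in $\mathbb{Q}/\mathbb{Z}$. It has four properties that we use.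
\begin{itemize}
\item $\Omega$ is infinite and has no element of order $2$.
\item $\Omega$ is divisible: for odd $N$ and $w$, the class of $u/w$ is $N$ times the class of $u/(wN)$, and multiplication by $2$ is a bijection of each finite subgroup of odd order.
\item $\operatorname{Hom}(G,\Omega)\cong G$ for every finite abelian group $G$ of odd order: $\operatorname{Hom}(\mathbb{Z}_w,\Omega)=\{t\in\Omega: wt=0\}$ is cyclic of order $w$ for odd $w$, and both sides are additive under direct sums.
\end{itemize}
By \eqref{eq:hom} and (A2), $A(J)$ is isomorphic to the group of $\Omega$-colorings of $D$ modulo constants.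

The $\infty$-tangle of a symmetric union cuts $D$ open, so we must know whether a coloring of the cut diagram closes up. For the trefoil, cut the arc $x$ into a piece $x'$ containing its over-crossing and a piece $x''$. The relations $2x'=y+z$, $2y=z+x'$, $2z=y+x''$ add up to $x'=x''$. In general adding the relations does not suffice, and we use the planarity of the diagram.

\begin{lemma}\label{lem:cut}
Let $M$ be an abelian group without elements of order $2$. Remove a short crossing-free segment $a$ from a knot diagram $D$. In every $M$-coloring of the cut diagram, the labels $a'$ and $a''$ at the two ends are equal.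
\end{lemma}

\begin{proof}
View $D$ on $S^2$ and let $E$ be a small open disk that meets $D$ only in $a$. The cut diagram lies in the closed disk $\Delta=S^2\setminus E$ with its two ends on $\partial\Delta$. Let $\Delta_0$ be $\Delta$ with the crossing points removed.

For $x\in M$ the map $\rho_x(r)=2x-r$ is an involution of $M$. Given a path in $\Delta_0$ transverse to the diagram, apply $\rho_x$ each time the path crosses a strand labeled $x$; call the composite the \emph{transport} along the path. A generic homotopy in $\Delta_0$ with fixed endpoints changes the sequence of strands crossed only by inserting or deleting two consecutive passages through one strand, and $\rho_x\rho_x$ is the identity. So transport depends only on the homotopy class in $\Delta_0$. A small loop around a crossing with over-label $x$ and under-labels $y,z$ meets the labels $x,y,x,z$ in turn, and its transport is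
\[
r\mapsto 2x-r\mapsto 2y-2x+r\mapsto 4x-2y-r\mapsto 2y+2z-4x+r=r .
\]
In the fundamental group of $\Delta_0$ the loop $\partial\Delta$ is a product of conjugates of such small loops, so its transport is also the identity. This loop crosses the diagram only at the two ends, so its transport is $r\mapsto 2a''-2a'+r$. Hence $2(a''-a')=0$, and $a'=a''$ by the hypothesis on $M$.
\end{proof}

\section{Colorings of a symmetric union}\label{sec:pairs}

\subsection*{The tangles on the axis}
The definition allows several $\infty$-tangles, but the requirement that the result be a knot excludes them.

\begin{lemma}\label{lem:oneinf}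
In a symmetric union presentation of a knot, $B_0$ is the only disk that receives an $\infty$-tangle.
\end{lemma}

\begin{proof}
Suppose that $m\ge1$ disks receive $\infty$-tangles. The corresponding segments $a_i$ cut the closed curve $D$ into $m$ pieces. Number the pieces $1,\dots,m$ and give each mirror piece the number of its original. At a twist disk $B_i$ all four ends carry the number of the piece containing $a_i$, and we give this number to both strands of the tangle. In an $\infty$-disk each horizontal arc joins an end of a piece to its mirror image. So the number is constant along each component of the resulting link, which therefore has at least $m$ components. Hence $m=1$.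
\end{proof}

Next we compute how labels pass through a twist tangle. We count a crossing on $\ell$ as $+1$ if its over-strand runs from upper right to lower left and as $-1$ otherwise; this fixes the sign of $n_i$. Let $(x,y)$ be the labels at the upper left and upper right of a single crossing, in any abelian group, and put $d=y-x$. For a crossing of sign $+1$ the lower left label is $y=x+d$ and the lower right label is $2y-x=y+d$. For sign $-1$ they are $2x-y=x-d$ and $x=y-d$. In both cases the difference between right and left is again $d$. By induction, a tangle of $n$ half-twists acts from top to bottom by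
\begin{equation}\label{eq:twist}
(x,y)\longmapsto(x+nd,\;y+nd),\qquad d=y-x,
\end{equation}
and $x,y$ determine all interior labels.

\subsection*{A coloring and its mirror image}
Formula \eqref{eq:twist} tells us which coordinates to use. The twists mix the labels of the two halves, but the difference between a label and its mirror label passes through unchanged, and it determines by how much each label jumps. So we describe a coloring of $K$ by its right half $f$ and the difference $\delta$ of its two halves.

Let $D^\circ$ be $D$ with $a_0,\dots,a_k$ removed, and let $a_i^+$ and $a_i^-$ be the ends of $D^\circ$ at the top and at the bottom of $B_i$. A coloring of $D$ is the same as a coloring of $D^\circ$ with equal labels at $a_i^+$ and $a_i^-$ for every $i$.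

\begin{proposition}\label{prop:pairs}
Put the $\infty$-tangle in $B_0$ and $n_i$ half-twists in $B_i$ for $1\le i\le k$, and let $K$ be the resulting link diagram. For every abelian group $M$, the group $\operatorname{Col}_M(K)$ is isomorphic to the group of pairs $(f,\delta)$ such that
\begin{itemize}
\item[(i)] $\delta\in\operatorname{Col}_M(D)$ and $\delta(a_0)=0$;
\item[(ii)] $f\in\operatorname{Col}_M(D^\circ)$ and $f(a_i^-)-f(a_i^+)=n_i\,\delta(a_i)$ for $1\le i\le k$.
\end{itemize}
No condition is imposed on $f$ at $a_0$. Constant colorings correspond to the pairs with $f$ constant and $\delta=0$. Moreover, $K$ is a knot.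
\end{proposition}

\begin{proof}
Let $c$ be a coloring of $K$. For an arc $s$ of $D^\circ$ put $f(s)=c(s)$ and $g(s)=c(s^*)$. Reflection carries over-arcs to over-arcs, so $f$ and $g$ are both colorings of $D^\circ$, and so is $\delta=f-g$. At $B_i$ with $i\ge1$ the upper labels are $(x,y)=(g(a_i^+),f(a_i^+))$ and the lower labels are $(g(a_i^-),f(a_i^-))$. By \eqref{eq:twist}, $\delta(a_i^-)=\delta(a_i^+)$, and $f$ jumps by $n_i$ times this value. At $B_0$ the horizontal arcs give $f(a_0^\pm)=g(a_0^\pm)$, so $\delta(a_0^\pm)=0$. Thus $\delta$ is a coloring of $D$, and (i) and (ii) hold. The map $c\mapsto(f,\delta)$ is a homomorphism; it is injective because $f$ and $g$ determine the labels inside the disks.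

Conversely, given $(f,\delta)$, put $g=f-\delta$ and label the right half by $f$ and the left half by $g$. At $B_0$ the two ends of each horizontal arc have equal labels because $\delta(a_0)=0$. At $B_i$, propagate the upper labels downward. By \eqref{eq:twist} they arrive as $g(a_i^+)+n_i\delta(a_i)$ and $f(a_i^+)+n_i\delta(a_i)$. The second is $f(a_i^-)$ by (ii), and the first, being the second minus $\delta(a_i)$, is $g(a_i^-)$. So we obtain a coloring of $K$.

For the last claim take $M=\mathbb{Z}_2$. The crossing relation becomes $y=z$, so colorings are the labelings that are constant along components. Since $D$ has one component, (i) gives $\delta=0$; then $f$ has no jumps and is constant along $D$ cut at $a_0$. So $K$ has two $\mathbb{Z}_2$-colorings and one component.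
\end{proof}

\subsection*{The case of $T(2,q)$}
We now carry out the computation for the simplest nontrivial partial knots and one twist disk. The extension of Theorem~\ref{thm:extension} appears explicitly, and the knots obtained are used again in Section~\ref{sec:sharp}.

Let $q\ge3$ be odd. Draw the closed two-strand braid $D$ as a ring with crossings $X_i$, $i\in\mathbb{Z}/q$, numbered counterclockwise. Between $X_i$ and $X_{i+1}$ there are an outer edge $o_i$ and an inner edge $n_i'$, which we denote by $u_i$ from now on. At $X_i$ let the strand from $o_{i-1}$ to $u_i$ pass over the strand from $u_{i-1}$ to $o_i$. Then $D$ represents $T(2,q)$ or its mirror image; we write $\pm T(2,q)$. The edges $o_0$ and $o_1$ border the unbounded region, so $D$ can be placed with $X_1$ nearest to $\ell$, with $a_0\subset o_0$ above $X_1$ and $a_1\subset o_1$ below it. Let $R_{q,n}$ be obtained by putting the $\infty$-tangle in $B_0$ and $n$ half-twists in $B_1$ (Figure~\ref{fig:ring}). By Proposition~\ref{prop:pairs} it is a knot.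

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9,thick]
\draw[thin,dashed] (0,-2.8) -- (0,2.8) node[above] {$\ell$};
\foreach \s in {1,-1} {
\begin{scope}[xscale=\s,rounded corners=3pt]
\draw (0.5,1.69) -- (0.5,2.4) -- (3.3,2.4) -- (3.3,0.6);
\draw (2.7,0.6) -- (2.7,1.95) -- (1.1,1.95) -- (1.1,0.4) -- (0.89,0.12);
\draw (0.5,0.71) -- (0.5,0.4) -- (1.1,-0.4) -- (1.1,-1.95) -- (2.7,-1.95) -- (2.7,-0.6);
\draw (0.71,-0.12) -- (0.5,-0.4) -- (0.5,-0.71);
\draw (0.5,-1.69) -- (0.5,-2.4) -- (3.3,-2.4) -- (3.3,-0.6);
\draw[sharp corners] (2.4,-0.6) rectangle (3.6,0.6);
\node at (3,0) {\small $q-1$};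
\end{scope}}
\draw[thin,dotted] (0,1.2) circle (0.7) (0,-1.2) circle (0.7);
\draw (-0.5,1.69) .. controls (-0.4,1.35) and (0.4,1.35) .. (0.5,1.69);
\draw (-0.5,0.71) .. controls (-0.4,1.05) and (0.4,1.05) .. (0.5,0.71);
\draw (0.5,-0.71) -- (-0.5,-1.69) (-0.5,-0.71) -- (-0.12,-1.08) (0.12,-1.32) -- (0.5,-1.69);
\node at (0.25,2.12) {\scriptsize $B_0$}; \node at (0.25,-2.12) {\scriptsize $B_1$};
\node at (1.4,0) {\small $X_1$}; \node at (1.4,1.2) {\small $u_0$}; \node at (1.4,-1.2) {\small $u_1$};
\node at (1.9,2.65) {\small $o_0$}; \node at (1.9,-2.65) {\small $o_1$};
\end{tikzpicture}
\caption{The symmetric union $R_{q,1}$. The right half is a ring diagram of $\pm T(2,q)$; its box contains the remaining $q-1$ crossings $X_2,\dots,X_q$ of the two-strand braid. The left half is the reflection in the axis $\ell$. The disk $B_0$ contains the $\infty$-tangle and $B_1$ contains one half-twist.}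
\label{fig:ring}
\end{figure}

\begin{lemma}\label{lem:ring}
For every abelian group $M$,
\[
\operatorname{Col}_M(R_{q,n})/\{\text{constants}\}\;\cong\;\{(s,t)\in M^2:\ qs=0,\ qt=ns\}.
\]
In particular $R_q:=R_{q,1}$ is a symmetric union with partial knot $\pm T(2,q)$ and $A(R_q)\cong\mathbb{Z}_{q^2}$.
\end{lemma}

\begin{proof}
We label edges. At $X_i$ the over-strand gives $u_i=o_{i-1}$ and the crossing relation gives $o_i=2o_{i-1}-u_{i-1}$. With $\tau=u_{i-1}-o_{i-1}$ this reads
\begin{equation}\label{eq:ringstep}
(o_i,u_i)=(o_{i-1}-\tau,\;u_{i-1}-\tau):
\end{equation}
each crossing subtracts the difference ``inner minus outer'' from both labels and preserves it.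

We determine the pairs $(f,\delta)$ of Proposition~\ref{prop:pairs}. We have $\delta(o_0)=0$; put $s=\delta(u_0)$. By \eqref{eq:ringstep}, $\delta(o_i)=-is$ and $\delta(u_i)=(1-i)s$, and these labels close up around the ring if and only if $qs=0$. In particular $\delta(a_1)=-s$.

Let $f$ have the value $c$ on the part of $o_0$ adjacent to $X_1$ and the value $c+t$ on $u_0$. After $X_1$ the outer and inner labels are $c-t$ and $c$. The edge $o_1$ runs downward through $B_1$, so by (ii) its label jumps to $c-t-ns$, and the difference becomes $t+ns$. After the $q-1$ crossings $X_2,\dots,X_q=X_0$ the inner label is $c-(q-1)(t+ns)$. This edge is $u_0$, so we need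
\[
c-(q-1)(t+ns)=c+t,\qquad\text{that is,}\qquad qt+(q-1)ns=0,
\]
which is $qt=ns$ because $qs=0$. The outer label after $X_0$ belongs to the other part of $o_0$, which ends at $B_0$, where $f$ is unconstrained. So colorings correspond to triples $(c,s,t)$ with $qs=0$ and $qt=ns$, and the constants are the triples $(c,0,0)$.

For $n=1$ the conditions say $s=qt$ and $q^2t=0$. With $M=\Omega$ the group is cyclic of order $q^2$, and it is isomorphic to $A(R_q)$.
\end{proof}

Take $M=\Omega$ and consider the projection $(s,t)\mapsto s$, which remembers only $\delta$. Its target $\{s:qs=0\}$ is the group of colorings of $D$ vanishing on $a_0$, a copy of $\mathbb{Z}_q$. Its kernel $\{t: qt=0\}$ consists of the symmetric colorings, those with $\delta=0$, and is a second copy of $\mathbb{Z}_q$. It is onto because $qt=ns$ can be solved for $t$ in a divisible group. This is the sequence of Theorem~\ref{thm:extension}. The integer $n$ decides which extension occurs: $n=0$ gives $\mathbb{Z}_q\oplus\mathbb{Z}_q$, as it must for $J\#-J$, and $n=1$ gives $\mathbb{Z}_{q^2}$.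

Divisibility cannot be dropped. For $q=3$, $n=1$ and $M=\mathbb{Z}_3$ the equation $3t=s$ forces $s=0$, and the projection is zero. This is why $p$-colorings yield only the inequalities \eqref{eq:known}: the trefoil has $\operatorname{col}_3=9$, and the bounds $9$ and $27$ are attained by $R_{3,1}$ and $R_{3,0}$.

\section{Proof of the extension theorem}\label{sec:extension}

\begin{proof}[Proof of Theorem~\ref{thm:extension}]
Let $D$ be the partial diagram of the presentation. By Lemma~\ref{lem:oneinf} only $B_0$ contains an $\infty$-tangle, so Proposition~\ref{prop:pairs} applies; we take $M=\Omega$. Let $\operatorname{Col}^0$ be the group of $\Omega$-colorings of $D$ that vanish on $a_0$. By \eqref{eq:hom} it is isomorphic to $\operatorname{Hom}(A(J),\Omega)\cong A(J)$, and it is finite. Define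
\[
\Phi:\operatorname{Col}_\Omega(K)\to\operatorname{Col}^0,\qquad (f,\delta)\mapsto\delta .
\]

\emph{The kernel.} If $\delta=0$, then $f$ has no jump at $a_1,\dots,a_k$, so it is a coloring of $D$ cut at $a_0$ only. Proposition~\ref{prop:pairs} imposes nothing at $a_0$, but $\Omega$ has no element of order $2$, so Lemma~\ref{lem:cut} shows that $f$ is a coloring of $D$. Conversely $(f,0)$ satisfies (i) and (ii) for each coloring $f$ of $D$. Thus $\ker\Phi\cong\operatorname{Col}_\Omega(D)$, with constants corresponding to constants.

\emph{Surjectivity.} Given $\delta\in\operatorname{Col}^0$, we need $f$ with the prescribed jumps. There is no explicit formula as in Lemma~\ref{lem:ring}. Instead we use that the freedom at $a_0$ provides one more arc, which makes the system of equations square once the constants are normalized away. A square system over a divisible group is solvable when its determinant is nonzero.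

Let $D$ have $m$ crossings. The curve $D$ cut at $a_0$ is an immersed interval, and the arcs of $D^\circ$ arise by breaking it at $m$ under-crossings and at $a_1,\dots,a_k$. So $D^\circ$ has $m+k+1$ arcs. Require $f$ to vanish on the arc ending at $a_0^+$, and regard $f$ as the vector of its other $m+k$ labels. Condition (ii) consists of $m$ crossing relations and $k$ jump relations. It is a system $Qf=v$, where $Q$ is a square integer matrix of size $m+k$ that does not depend on $\delta$, and $v\in\Omega^{m+k}$ has entries $0$ and $n_i\delta(a_i)$. If $m+k=0$ there is nothing to solve, so assume $m+k\ge1$.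

A solution of $Qf=0$ in $\Omega^{m+k}$ is a coloring of $D$ cut at $a_0$ that vanishes at $a_0^+$. By Lemma~\ref{lem:cut} it also vanishes at $a_0^-$ and so lies in $\operatorname{Col}^0$. Hence $Qf=0$ has finitely many solutions. Suppose $\det Q=0$. Then $Qw=0$ for an integer vector $w$ whose entries have greatest common divisor $1$. Writing $\sum_j\lambda_jw_j=1$ with integers $\lambda_j$, we see that $t\mapsto(w_jt)_j$ is injective on $\Omega$, since $t=\sum_j\lambda_j(w_jt)$. This gives infinitely many solutions, a contradiction. So $\det Q\ne0$. Since $\Omega$ is divisible, there is $u\in\Omega^{m+k}$ with $(\det Q)u=v$, and $f=\operatorname{adj}(Q)u$ satisfies $Qf=(\det Q)u=v$. Thus $\Phi$ is onto.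

\emph{Conclusion.} We have an exact sequence $0\to\operatorname{Col}_\Omega(D)\to\operatorname{Col}_\Omega(K)\to\operatorname{Col}^0\to0$. Dividing the first two terms by the constants and using \eqref{eq:hom} gives
\[
0\to\operatorname{Hom}(A(J),\Omega)\to\operatorname{Hom}(A(K),\Omega)\to\operatorname{Hom}(A(J),\Omega)\to0 .
\]
As $J$ and $K$ are knots, $A(J)$ and $A(K)$ are finite of odd order, so the three terms are isomorphic to $A(J)$, $A(K)$ and $A(J)$.
\end{proof}

The two known results of the introduction follow. Counting orders gives $\det(K)=\det(J)^2$, which recovers Lamm's result that $J\sim J'$ implies $\det(J)=\det(J')$. Reducing the sequence modulo $p$ gives an exact sequence $A(J)/p\to A(K)/p\to A(J)/p\to0$, so $r_p(A(J))\le r_p(A(K))\le 2r_p(A(J))$, and by \eqref{eq:col} this is \eqref{eq:known}.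

\section{The obstruction and the examples}\label{sec:obstruction}

Let $J\sim J'$ through $K$, and put $A=A(J)$, $A'=A(J')$, $H=A(K)$. The simplest new consequence concerns exponents. With $e'=e(J')$, the multiple $e'h$ of any $h\in H$ maps to zero in the quotient $A'$, hence lies in the subgroup $A'$, and a second multiplication by $e'$ kills it. So $e'^2H=0$, and $A$ is a quotient of $H$. The same two-step argument, applied with arbitrary multipliers while counting generators, gives a family of inequalities. Note that $r_p(p^sG)$ is the number of cyclic summands of the $p$-part of $G$ of order greater than $p^s$.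

\begin{theorem}\label{thm:obstruction}
Let $J\sim J'$, $A=A(J)$ and $A'=A(J')$. For all integers $N,L\ge1$ and all primes $p$,
\begin{equation}\label{eq:rank}
r_p(NL\,A)\le r_p(NA')+r_p(LA').
\end{equation}
In particular $e(J)\mid e(J')^2$ and, by symmetry, $e(J')\mid e(J)^2$.
\end{theorem}

\begin{proof}
Let $K$ be a common symmetric union and $H=A(K)$. Theorem~\ref{thm:extension} for $J'$ gives an exact sequence $0\to A'\xrightarrow{\iota}H\xrightarrow{\pi}A'\to0$, and for $J$ it gives a surjection $H\to A$. Taking $p$-parts preserves exactness and commutes with multiplication by integers, so we may assume that all three groups are $p$-groups; then $r_p$ is the minimal number of generators.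

Let $X=NH$, so that $\pi(X)=NA'$. Put $r=r_p(NA')$ and choose $x_1,\dots,x_r\in X$ whose images generate $NA'$. Every element of $X$ differs from a combination of the $x_j$ by an element of $X\cap\ker\pi=X\cap\iota(A')$. Multiplying by $L$,
\[
NL\,H=LX=\langle Lx_1,\dots,Lx_r\rangle+L\bigl(X\cap\iota(A')\bigr).
\]
The last summand is a subgroup of $\iota(LA')$, so it is generated by at most $r_p(LA')$ elements. Hence $r_p(NL\,H)\le r_p(NA')+r_p(LA')$. The surjection $H\to A$ maps $NL\,H$ onto $NL\,A$, and \eqref{eq:rank} follows. For $N=L=e(J')$ the right side is $0$ for every $p$, so $e(J')^2A=0$.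
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
By (A3) and (A4), $A(J)\cong\mathbb{Z}_{3^5}\oplus\mathbb{Z}_3^3$ and $A(J')\cong\mathbb{Z}_9^4$. Both groups have order $3^8$, so $\det(J)=\det(J')=6561$. Both have $3$-rank $4$, so $\operatorname{col}_3=3^5$ for both knots by \eqref{eq:col}; for $p\ne3$ both have $p$-rank $0$ and $\operatorname{col}_p=p$. But $e(J)=3^5$ does not divide $e(J')^2=3^4$. By Theorem~\ref{thm:obstruction}, $J\not\sim J'$.
\end{proof}

\begin{remark}\label{rem:size}
The example is the smallest that the exponent condition detects. Suppose that $A$ and $A'$ have the same order and the same ranks and that $e(J)\nmid e(J')^2$. Then for some odd prime $p$ the $p$-parts have a common order $p^n$, a common rank $r\ge1$, and exponents $p^a$, $p^b$ with $a\ge2b+1$ and $b\ge1$. From $a\le n-(r-1)$ and $n\le rb$ we get $r+2b\le n\le rb$, so $(r-2)(b-1)\ge2$. If $b=2$, then $r\ge4$ and $n\ge8$; if $b\ge3$, then $r\ge3$ and $n\ge9$. Thus $p^8$ divides the determinant, and $n=8$ forces the $p$-parts $\mathbb{Z}_{p^5}\oplus\mathbb{Z}_p^3$ and $\mathbb{Z}_{p^2}^4$. We do not claim that $3^8$ is the smallest determinant of a pair as in Theorem~\ref{thm:answer}.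
\end{remark}

A connected sum of knots $T(2,p^m)$ realizes any finite abelian $p$-group with $p$ odd. To obtain many pairwise unrelated knots we fix the order and the rank and let the exponents $p^{a}$ spread out so that each $a$ is more than twice the one before.

\begin{theorem}\label{thm:families}
For every odd prime $p$ and every $n\ge2$ there are $n$ knots with the same determinant and the same $\operatorname{col}_{p'}$ for all primes $p'$, no two of which are symmetrically related.
\end{theorem}

\begin{proof}
Let $r=(3^n-1)/2$. For $1\le j\le n$ we claim that $3r$ has a partition into exactly $r$ positive parts with largest part $3^j$. Such a partition exists if and only if $3r-3^j$ is a sum of $r-1$ integers from $[1,3^j]$, that is, if and only if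
\[
r-1\le 3r-3^j\le(r-1)3^j .
\]
The left inequality is $3^j\le2r+1=3^n$, and the right one is $3r\le 3^jr$; both hold. Choose such a partition and let $J_j$ be a connected sum of the knots $T(2,p^m)$, with $m$ running over its parts. Then $A(J_j)$ has order $p^{3r}$, $p$-rank $r$ and exponent $p^{3^j}$, so all determinants and coloring numbers agree. For $i<j$ we have $3^j\ge3\cdot3^i>2\cdot3^i$, so $e(J_j)\nmid e(J_i)^2$ and $J_i\not\sim J_j$ by Theorem~\ref{thm:obstruction}.
\end{proof}

\begin{remark}\label{rem:LR}
A finite abelian $p$-group has \emph{type} $\mu=(\mu_1\ge\mu_2\ge\cdots)$ if it is isomorphic to $\bigoplus_i\mathbb{Z}_{p^{\mu_i}}$; put $\mu_i=0$ for large $i$. Let $J\sim J'$, and let the $p$-parts of $A=A(J)$ and $A'=A(J')$ have types $\mu$ and $\nu$. Since $r_p(p^{\mu_i}A)\le i-1$, inequality \eqref{eq:rank} with $J,J'$ exchanged and $N=L=p^{\mu_i}$ shows that at most $2i-2$ parts of $\nu$ exceed $2\mu_i$. Thus $\nu_{2i-1}\le2\mu_i$ for all $i$; the case $i=1$ is the exponent bound. The full group-theoretic content of Theorem~\ref{thm:extension} is expressed by Littlewood--Richardson coefficients. By the theorem of Hall and Klein \cite[Ch.~II, (4.3)]{Mac}, a $p$-group of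 type $\lambda$ can have a subgroup of type $\alpha$ with quotient of type $\beta$ only if $c^\lambda_{\alpha\beta}\ne0$. So there is a partition $\lambda$, the type of the $p$-part of $A(K)$, with $c^\lambda_{\mu\mu}$ and $c^\lambda_{\nu\nu}$ both nonzero. All these conditions depend only on the groups and hold for $J\sim J$, so they do not distinguish pairs with $A(J)\cong A(J')$; we make no claim about such pairs.
\end{remark}

\section{Sharpness of the exponent bound}\label{sec:sharp}

The bound $e(J)\mid e(J')^2$ is attained, and it separates related from unrelated pairs even within one class of knots with equal determinants and coloring numbers.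

\begin{theorem}\label{thm:sharp}
For every odd prime $p$ and every $k\ge2$ there are knots $J_1,J_2,J'$, all of determinant $p^{2k+4}$ and with equal $\operatorname{col}_{p'}$ for all primes $p'$, such that
\[
e(J')=p^k,\qquad e(J_1)=p^{2k},\quad J_1\sim J',\qquad e(J_2)=p^{2k+1},\quad J_2\not\sim J'.
\]
\end{theorem}

Now we must construct related pairs. The knot $R_q$ of Lemma~\ref{lem:ring} has exponent $q^2$ and its partial knot has exponent $q$, but this is a relation between a symmetric union and its partial knot, and we need one between two partial knots. The device is to present $R_q\#-R_q$ in two ways: with partial knot $R_q$, and, by stacking the presentations of the two summands along the axis, with partial knot a sum of two copies of $\pm T(2,q)$. The next lemma justifies the stacking.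

\begin{lemma}\label{lem:sum}
Let $K_1,K_2$ be oriented knots with symmetric union presentations with partial knots $J_1,J_2$. Then $K_1\#K_2$ has a symmetric union presentation whose partial knot is a connected sum of $J_1$ with $J_2$ or with $-J_2$.
\end{lemma}

\begin{proof}
Let $D_j$ be the partial diagram of $K_j$. By Lemma~\ref{lem:oneinf} each presentation has a single $\infty$-disk $B_0^j$, and the diagram of $K_j$ meets $\ell$ only inside its disks. We want to form the sum along $\ell$, between the two $\infty$-tangles, so we first arrange that nothing lies between them and that the orientations match.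

\emph{Moving the $\infty$-disks.} Identify the plane with $\mathbb{C}$ so that $\ell$ is the real line, and let $P\in\ell$ lie outside the disks of a presentation. The M\"obius transformation $z\mapsto-1/(z-P)$ of $S^2=\mathbb{C}\cup\{\infty\}$ sends $P$ to $\infty$, preserves $\ell\cup\{\infty\}$ with its direction and each of its sides, and commutes with the reflection in $\ell$. It takes disks centered on $\ell$ and missing $P$ to disks centered on $\ell$, and it is isotopic to the identity of $S^2$. So, after a symmetric planar isotopy that makes the segments $a_i$ vertical again, it produces a presentation of the same knot with the same partial knot. The disks keep their cyclic order on $\ell\cup\{\infty\}$, but the circle is now cut at $P$. Choosing $P$ just below $B_0^1$ makes $B_0^1$ the lowest disk of the first presentation, and choosing $P$ just above $B_0^2$ makes $B_0^2$ the highest disk of the second. Place $K_1$ above $K_2$ on the same axis, separated by a horizontal line $\eta$. Let $h_1,e_1$ be the upper and lower arcs of the tangle in $B_0^1$ and $e_2,h_2$ the upper and lower arcs of the tangle in $B_0^2$ (Figure~\ref{fig:sum}, left).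

\emph{Matching orientations.} We need $e_1$ and $e_2$ to cross $\ell$ in opposite directions. If they do not, rotate $K_2$ in space by $\pi$ about $\ell$. The oriented knot does not change. The diagram is reflected in $\ell$ and all crossings are switched. A crossing on $\ell$ changes sign twice, so the tangles in the disks are as before, but $e_2$ is traversed in the opposite direction. The new right half is the reflection of $D_2^*$ with crossings switched, that is, $D_2$ with all crossings switched, and the new left half is its reflection. We obtain a presentation of $K_2$ with partial knot $-J_2$, and we rename its partial diagram $D_2$.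

\emph{Forming the sum.} The segment of $\ell$ from $e_1$ to $e_2$ meets the diagrams only in its endpoints and crosses $\eta$ once. Surgery along a thin symmetric band around it respects the orientations and yields a diagram of $K_1\#K_2$. In it, a vertical strand $v$ to the right of $\ell$ joins the lower end of $D_1$ (cut at $a_0^1$) to the upper end of $D_2$ (cut at $a_0^2$), its mirror image $v^*$ does the same on the left, and $h_1,h_2$ are unchanged.

\emph{The new partial diagram.} Let $D$ be obtained from the right half by joining the upper end of $D_1$ to the lower end of $D_2$ as follows: along $h_1$ toward $\ell$, down a vertical segment $a_0$ between $\ell$ and $v$, and back along $h_2$ (Figure~\ref{fig:sum}, right). No crossing is created. The line $\eta$ meets $D$ in two points, one on $a_0$ and one on $v$. Joining these points along $\eta$ closes the upper part to a diagram planar isotopic to $D_1$ and the lower part to one planar isotopic to $D_2$. So $D$ represents a connected sum of $J_1$ and $\pm J_2$. Let $B_0$ be a disk centered at $\ell\cap\eta$ that meets $a_0$ and $a_0^*$ but not $v$ and $v^*$. Put the $\infty$-tangle in $B_0$ and keep all twist disks of both presentations,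 which lie above $B_0^1$ or below $B_0^2$. The upper arc of the new tangle, with the upper parts of $a_0$ and $a_0^*$, forms a finger between $v^*$ and $v$ that retracts upward to $h_1$; the lower finger retracts downward to $h_2$. The result is the diagram of $K_1\#K_2$ described above.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9,thick]
\foreach \x in {0,6.5} {
\begin{scope}[xshift=\x cm]
\draw[thin,dashed] (0,-2.3) -- (0,2.3) node[above] {$\ell$};
\draw (1,0.5) rectangle (2,2) (-1,0.5) rectangle (-2,2) (1,-0.5) rectangle (2,-2) (-1,-0.5) rectangle (-2,-2);
\node at (1.5,1.25) {$D_1$}; \node at (-1.5,1.25) {$D_1^*$}; \node at (1.5,-1.25) {$D_2$}; \node at (-1.5,-1.25) {$D_2^*$};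
\end{scope}}
\draw[line width=3pt,gray] (0,-0.9) -- (0,0.9);
\draw (-1,1.6) -- (1,1.6) (-1,0.9) -- (1,0.9) (-1,-0.9) -- (1,-0.9) (-1,-1.6) -- (1,-1.6);
\draw[->] (-0.8,0.9) -- (-0.4,0.9); \draw[->] (-0.2,-0.9) -- (-0.6,-0.9);
\node at (0.5,1.8) {\small $h_1$}; \node at (0.5,1.1) {\small $e_1$}; \node at (0.5,-0.7) {\small $e_2$}; \node at (0.5,-1.4) {\small $h_2$};
\foreach \s in {1,-1} {
\begin{scope}[xshift=6.5cm,xscale=\s,rounded corners=3pt]
\draw (1,0.9) -- (0.75,0.9) -- (0.75,-0.9) -- (1,-0.9);
\draw (1,1.6) -- (0.25,1.6) -- (0.25,-1.6) -- (1,-1.6);
\end{scope}}
\draw[thin,dotted] (6.5,0) circle (0.5);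
\node at (7.45,0) {\small $v$}; \node at (7,1.2) {\small $a_0$};
\end{tikzpicture}
\caption{Stacking two symmetric unions. Left: $K_1$ above $K_2$ with their $\infty$-tangles adjacent; the connected sum is formed by band surgery along the gray segment of the axis. Right: the new partial diagram $D$, a connected sum of $D_1$ and $D_2$, and its mirror image; the $\infty$-tangle in the dotted disk gives $K_1\#K_2$. Boxes contain the cut diagrams. Twist disks, not shown, lie above $h_1$ and below $h_2$.}
\label{fig:sum}
\end{figure}

\begin{lemma}\label{lem:related}
\begin{itemize}
\item[(a)] If $R$ is a symmetric union with partial knot $P$, then $R\sim Q$ for some connected sum $Q$ of $P$ with $P$ or with $-P$.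
\item[(b)] If $J\sim J'$ and $L\sim L'$, then some connected sum of $J$ and $\pm L$ is symmetrically related to some connected sum of $J'$ and $\pm L'$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The presentation with $k=0$ and partial knot $R$ represents a knot $W$. An orientation of $W$ induces orientations of $R$ and $-R$ for which $W=R\#-R$. Reflect the given presentation of $R$ in $\ell$. The result is a diagram of $-R$ whose right half is $(D^*)^*=D$ and whose twist numbers are $-n_i$, so $-R$ is a symmetric union with partial knot $P$. By Lemma~\ref{lem:sum}, $W$ has a presentation whose partial knot $Q$ is a connected sum of $P$ and $\pm P$. Thus $W$ realizes $R\sim Q$.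

(b) Let $K$ realize $J\sim J'$ and let $W$ realize $L\sim L'$. Orient $K$ and $W$, and apply Lemma~\ref{lem:sum} to $K\#W$ twice: to the presentations with partial knots $J,L$, and to those with partial knots $J',L'$.
\end{proof}

By Lemmas~\ref{lem:ring} and~\ref{lem:related}(a), for each odd $q\ge3$ there is a connected sum $Q_q$ of two knots $\pm T(2,q)$ with
\begin{equation}\label{eq:RQ}
R_q\sim Q_q,\qquad A(R_q)\cong\mathbb{Z}_{q^2},\qquad A(Q_q)\cong\mathbb{Z}_q^2 .
\end{equation}

\begin{remark}\label{rem:rank}
Symmetrically related knots can therefore have different groups and even different coloring numbers: $R_3\sim Q_3$ with $\operatorname{col}_3(R_3)=9$ and $\operatorname{col}_3(Q_3)=27$. The same pair shows that the rank case $N=L=1$ of \eqref{eq:rank} is sharp, since $r_3(\mathbb{Z}_3^2)=2=2\,r_3(\mathbb{Z}_9)$.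
\end{remark}

The pair $R_{p^k}\sim Q_{p^k}$ already attains the exponent bound, but its $p$-ranks are $1$ and $2$. Adding the pair $Q_p\sim R_p$, in the opposite order, makes both ranks $3$ at order $p^{2k+2}$. A group of rank $3$ and exponent $p^{2k+1}$ has order at least $p^{2k+3}$, so there is no room yet for $J_2$; a common summand $T(2,p^2)$ provides it.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Apply Lemma~\ref{lem:related}(b) twice to
\[
R_{p^k}\sim Q_{p^k},\qquad T(2,p^2)\sim T(2,p^2),\qquad Q_p\sim R_p .
\]
By (A3), (A4) and \eqref{eq:RQ} this gives knots $J_1\sim J'$ with
\[
A(J_1)\cong\mathbb{Z}_{p^{2k}}\oplus\mathbb{Z}_{p^2}\oplus\mathbb{Z}_p^2,\qquad A(J')\cong\mathbb{Z}_{p^k}^2\oplus\mathbb{Z}_{p^2}^2 .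
\]
Let $J_2=T(2,p^{2k+1})\#T(2,p)\#T(2,p)\#T(2,p)$, so that $A(J_2)\cong\mathbb{Z}_{p^{2k+1}}\oplus\mathbb{Z}_p^3$. All three groups have order $p^{2k+4}$ and $p$-rank $4$, so the determinants and all coloring numbers agree. Since $k\ge2$, the summands $\mathbb{Z}_{p^2}$ do not raise the exponent of $A(J')$, and $e(J')=p^k$. Finally $e(J_1)=p^{2k}=e(J')^2$, while $e(J_2)=p^{2k+1}$ does not divide $e(J')^2$. By Theorem~\ref{thm:obstruction}, $J_2\not\sim J'$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BZ}
Burde and Zieschang, \emph{Knots}.

\bibitem{CDD}
Ben Clingenpeel, Zongzheng Dai, Gabriel Diraviam, Kareem Jaber, Krishnendu Kar, Ziyun Liu, Teo Miklethun, Haritha Nagampoozhy, Michael Perry, Moses Samuelson-Lynn, Eli Seamans, Ana Wright, Nicole Xie, Ruiqi Zou, Alexander Zupan, \emph{Colorings of symmetric unions and partial knots}, arXiv:2504.08589 (2025).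

\bibitem{Lic}
Lickorish, \emph{An Introduction to Knot Theory}.

\bibitem{Mac}
Macdonald, \emph{Symmetric Functions and Hall Polynomials}.

\end{thebibliography}
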